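# Perfect 2-colorings of Hamming graphs, and where divisibility stops being enough

## 1. Divisibility as a candidate criterion, tried by hand for $q=2,3,4$

Fix an integer $q\ge 2$. The Hamming graph $H(n,q)$ has as vertices the words of length $n$ over an alphabet of size $q$; two words are adjacent if they differ in exactly one coordinate. We split the vertices into two colors so that each vertex sees the other color a number of times that depends only on its own color. Which pairs of numbers can occur?

**Definition.** Let $b,c$ be positive integers. A *perfect $(b,c)$-coloring* of $H(n,q)$ is a partition of the vertex set into two nonempty classes $C$ (the first color) and $\bar C$ (the second color) such that every vertex of $C$ has exactly $b$ neighbors in $\bar C$ and every vertex of $\bar C$ has exactly $c$ neighbors in $C$. The triple $q,b,c$ is *admissible* if such a coloring exists for some $n$; when $q$ is clear we say that $(b,c)$ is admissible.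

If both counts hold for a partition and $b,c>0$, then neither class can be empty, since a vertex of one class has neighbors in the other. So nonemptiness never needs a separate check. A coloring of $H(n,q)$ also gives one of $H(n+1,q)$ with the same $b,c$: ignore the new coordinate. It is known that, for admissible $q,b,c$, there is a threshold $n_0$ such that a coloring exists exactly for $n\ge n_0$. We do not need this.

For example, in $H(2,3)$ let $C=\{(x_1,x_2):x_1+x_2=0 \text{ in } \mathbb Z_3\}$. Changing one coordinate of a vertex of $C$ always leaves $C$, so it has $4$ neighbors in $\bar C$. From a vertex of $\bar C$, each of the two coordinates has exactly one correcting change, so it has $2$ neighbors in $C$. This is a perfect $(4,2)$-coloring.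

Two necessary conditions are known:
$$q\mid b+c,\tag{1}$$
$$\frac{b+c}{\gcd(b,c)}\ \text{ divides } q^k \text{ for some } k\in\mathbb N.\tag{2}$$

We prove (1), because we need the computation again in Section 7. Let $\mathcal A$ be the adjacency operator on real functions on the vertices, and let $P_i$ replace a function by its average over coordinate $i$. The sum of a function over the other $q-1$ points of a line in direction $i$ is $(qP_i-1)$ applied to it, so
$$\mathcal A=\sum_{i=1}^n(qP_i-1).\tag{3}$$
The $P_i$ are commuting orthogonal projections, so each $qP_i-1$ has eigenvalues $q-1$ and $-1$ only, and the eigenvalues of $\mathcal A$ have the form $n(q-1)-qi$. Now let $f=1_C$ for a perfect $(b,c)$-coloring, and put $\lambda=n(q-1)-b-c$. On $C$ we have $\mathcal Af=n(q-1)-b$, and on $\bar C$ we have $\mathcal Af=c$; together, $\mathcal Af=\lambda f+c$. Let $\mu$ be the mean of $f$. The mean of $\mathcal Af$ is $n(q-1)\mu$, so $n(q-1)\mu=\lambda\mu+c$, that is,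
$$\mu=\frac{c}{b+c},\qquad\text{and then}\qquad \mathcal A(f-\mu)=\lambda f+c-n(q-1)\mu=\lambda(f-\mu).\tag{4}$$
Since $f-\mu\neq0$, $\lambda$ is an eigenvalue of $H(n,q)$, which gives (1). Condition (2) we only quote; no proof below depends on it.

For $c=1$, conditions (1) and (2) are known not to be sufficient. For $c\ge 2$ the natural guess is that they are. It is stated as a conjecture in the source of this problem (Evgeny A. Bespalov, Denis S. Krotov, Aleksandr A. Matiushev, Anna A. Taranenko, Konstantin V. Vorob'ev, "Perfect 2-colorings of Hamming graphs", arXiv:1911.13151 (2019)): for $b\ge c\ne1$ with $q\mid b+c$, admissibility is equivalent to (2). For a fixed $q$ write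

> $S(q)$: all $b\ge c\ge 2$ that satisfy (1) and (2) are admissible.

So the first guess is: $S(q)$ holds for every $q$. We test it.

*$q=2$, $b+c=8$.* The candidates with $b\ge c\ge 2$ are $(6,2),(5,3),(4,4)$, and all satisfy (2). Let $v_1,\dots,v_7$ be the nonzero vectors of $\mathbb F_2^3$ and $\Phi(x)=\sum_j x_jv_j$ on $H(7,2)$. From any $x$, the seven neighbors have $\Phi$-values equal to the seven elements different from $\Phi(x)$. Choose any $S\subset\mathbb F_2^3$ with $|S|=c$ and let $C=\Phi^{-1}(S)$. A vertex outside $C$ sees $c$ vertices of $C$, and a vertex of $C$ sees $8-c$ outside. All three pairs are done at once.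

*$q=3$, $b+c=9$.* The candidates are $(7,2),(6,3),(5,4)$. Use $\Phi(x)=x_1(1,0)+x_2(0,1)+x_3(1,1)+x_4(1,2)$ from $\mathbb F_3^4$ to $\mathbb F_3^2$. The nonzero multiples of these four vectors are the eight nonzero vectors of $\mathbb F_3^2$, once each, so $C=\Phi^{-1}(S)$ with $|S|=c$ works again.

*$q=4$.* For $b+c=4$ there is $(2,2)$: in $H(1,4)$ take two vertices of each color. For $b+c=8$ there is $(6,2)$, given by $x_1+x_2=0$ over $\mathbb F_4$ in $H(2,4)$, and $(4,4)$, given by $\pi(x_1)+\pi(x_2)=0$ where $\pi$ maps the alphabet 2-to-1 to $\mathbb Z_2$. For $b+c=12$, (2) leaves $(9,3)$ and $(6,6)$; take $x_1+x_2+x_3=0$ over $\mathbb F_4$, respectively $\pi(x_1)+\pi(x_2)+\pi(x_3)=0$. For $b+c=16$, use one coordinate for each of the five one-dimensional subspaces of $\mathbb F_4^2$ and proceed as for $q=3$; every $c$ works.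

I left out one pair, $(5,3)$ for $q=4$: it satisfies (1) and (2), but no construction of this kind is at hand. It turns out to be admissible (Section 5). Still, the guess is wrong, and the smallest odd composite alphabet already shows it.

## 2. Counting mixed lines: $(25,2)$ is not admissible for $q=9$

A *line* in direction $i$ is a set of $q$ vertices that differ only in coordinate $i$. Two vertices are adjacent if and only if they lie on a common line. Each vertex is on $n$ lines, one per direction, which pairwise meet only in that vertex. A line is *full* if it is contained in $C$ and *mixed* if it meets both classes.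

For $q=9$ and $(b,c)=(25,2)$ we have $9\mid27$, $\gcd(25,2)=1$ and $27\mid 9^2$, so (1) and (2) hold.

**Proposition 1.** No $H(n,9)$ has a perfect $(25,2)$-coloring.

**Proof.** Suppose there is one. Take $x\in C$ and a mixed line through $x$ that has $j\ge1$ points in $C$. A point of $\bar C$ on this line is adjacent to all $j$ of them, so $j\le2$. Hence the line contributes $9-j\in\{7,8\}$ neighbors of $x$ in $\bar C$. Full lines contribute none. If $x$ lies on $m$ mixed lines, then $7m\le25\le8m$. But $m\le3$ gives $8m\le24$, and $m\ge4$ gives $7m\ge28$. Contradiction. $\square$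

The point is that a small $c$ makes each mixed line through a vertex of $C$ almost entirely of the other color, so $b$ is a sum of numbers from a short interval, and a sum of $m$ such numbers can miss $b$. In general:

**Theorem 1.** If $(b,c)$ with $b+c=q\ell$ is admissible, then $\ell\le c$ or $c\ell\ge q$. Hence $S(q)$ fails for every composite $q\notin\{4,6,8\}$, already with $c=2$. For every fixed $c\ge2$ the conjecture fails for infinitely many $q$.

**Proof.**

**Step 1: the inequality.** If $c\ge q$, then $c\ell\ge q$ and we are done. So let $c<q$ and $\ell>c$, and suppose a perfect $(b,c)$-coloring exists. Let $x\in C$ lie on $m$ mixed lines. As in Proposition 1, a mixed line through $x$ has $j$ points of $C$ with $1\le j\le c$, and contributes $q-j$ to $b$. Therefore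
$$m(q-c)\le b\le m(q-1).\tag{5}$$
Since $c<\ell$, we have $b=q\ell-c>q\ell-\ell=\ell(q-1)$, so the right inequality in (5) gives $m>\ell$, that is, $m\ge\ell+1$. The left one gives $(\ell+1)(q-c)\le q\ell-c$. Expanding, $q\ell+q-c\ell-c\le q\ell-c$, so $q\le c\ell$.

**Step 2: composite $q\notin\{4,6,8\}$.** We need pairs that satisfy (1) and (2) and violate the inequality.

If $q$ is even, then $q\ge10$. Take $c=2$, $\ell=4$, $b=4q-2$. Then $\gcd(b,c)=2$ and $\frac{b+c}2=2q$ divides $q^2$. But $\ell>c$ and $c\ell=8<q$.

If $q$ is odd, let $p$ be its least prime divisor. As $q$ is composite, $q\ge p^2\ge3p$. Take $c=2$, $\ell=p$, $b=pq-2$, which is odd. Then $\gcd(b,c)=1$ and $b+c=pq$ divides $q^2$. But $\ell=p>2=c$ and $c\ell=2p<q$.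

In both cases $b\ge c$, so $S(q)$ fails.

**Step 3: fixed $c\ge2$.** For any prime $p>c$ take $q=p^2$, $\ell=p$, $b=p^3-c$. Since $\gcd(b,c)=\gcd(p^3,c)=1$ and $p^3\mid q^2$, (1) and (2) hold, and $b\ge c$. But $c<\ell$ and $c\ell=cp<p^2=q$. There are infinitely many such $p$. $\square$

What can Theorem 1 exclude for $q=4,6,8$? With $c\ge2$, a violation needs $\ell\ge c+1\ge3$ and $q>c\ell\ge6$, so nothing for $q=4,6$. For $q=8$ only $(c,\ell)=(2,3)$ is possible, that is, $(22,2)$; there $24/2=12$ divides no power of $8$, so (2) fails anyway. These three alphabets need other tools. Here is the rest of what we shall prove.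

**Theorem 2.** Let $q=p^s$ with $p$ prime, let $d=\gcd(b,c)$, $b+c=dp^t$, and $p^s\mid b+c$. Then $(b,c)$ is admissible if $t\le s$, or $s\mid t$, or $d$ lies in the numerical semigroup generated by $q/p$ and $\frac{q-1}{p^g-1}$, where $g=\gcd(s,t)$; in particular if $d\ge(\frac qp-1)(\frac{q-1}{p^g-1}-1)$. Moreover, for $\ell=p^r$, $0\le r\le s$, the least $c\ge1$ with $(q\ell-c,c)$ admissible is exactly $\min(\ell,q/\ell)$.

**Theorem 3.** $S(q)$ holds for every prime $q$ and for $q=4$.

**Theorem 4.** $S(6)$ fails: $(22,2)$ is not admissible for $q=6$.

Together: $S(q)$ holds if $q$ is prime or $q=4$, and fails for every other $q\ne8$. The case $q=8$ is not decided in these notes.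

## 3. Colorings pulled back along linear maps

The examples of Section 1 for $q=2$ and $q=3$ share a pattern: a sum of linear maps $\Phi$ into a group $G$ such that the neighbors of $x$ take every value other than $\Phi(x)$ equally often. This section finds out how often "equally often" can be.

Let $q=p^s$, with alphabet $\mathbb F_p^s$. Write $b=db'$, $c=dc'$, so $b'+c'=p^t$; since $b',c'\ge1$, we have $t\ge1$. Let $G=\mathbb F_p^t$.

**Definition.** An integer $d\ge1$ is *representable*, written $d\in R_t$, if there are $\mathbb F_p$-linear maps $L_1,\dots,L_n:\mathbb F_p^s\to G$ such that the multiset $\{L_i(a):1\le i\le n,\ a\ne0\}$ contains every nonzero element of $G$ exactly $d$ times. The element $0$ may occur any number of times.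

For example, with $q=3$ ($s=1$) the maps $a\mapsto a(1,0),\,a(0,1),\,a(1,1),\,a(1,2)$ show $1\in R_2$.

**Lemma 1.** If $d\in R_t$, then $(db',dc')$ is admissible for all positive $b',c'$ with $b'+c'=p^t$.

**Proof.** Put $\Phi(x)=\sum_iL_i(x_i)$, choose $S\subset G$ with $|S|=c'$, and let $C=\Phi^{-1}(S)$. The neighbors of $x$ have $\Phi$-values $\Phi(x)+L_i(a)$ with $a\ne0$, so each element of $G$ other than $\Phi(x)$ is taken exactly $d$ times. If $x\in\bar C$, all $c'$ elements of $S$ differ from $\Phi(x)$, so $x$ has $dc'$ neighbors in $C$. If $x\in C$, all $p^t-c'=b'$ elements of $G\setminus S$ differ from $\Phi(x)$, so $x$ has $db'$ neighbors in $\bar C$. $\square$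

The set $R_t$ is closed under addition: concatenate the two systems of maps.

**Lemma 2.** (i) $q/p\in R_t$. (ii) If $t\le s$, then $p^{s-t}\in R_t$. (iii) If $t\ge s$ and $g=\gcd(s,t)$, then $\frac{p^s-1}{p^g-1}\in R_t$.

**Proof.** (i) For each one-dimensional subspace $P\le G$ take one surjection $\mathbb F_p^s\to P$. It takes each nonzero value of $P$ exactly $p^{s-1}=q/p$ times, and each nonzero element of $G$ lies in exactly one $P$.

(ii) One surjection onto $G$ takes each value $p^{s-t}$ times.

(iii) Use the field $\mathbb F_{p^t}$ as a model of $G$. As $g\mid t$, it contains $\mathbb F_{p^g}$ and has dimension $t/g$ over it. As $g\mid s\le t$, there is an $\mathbb F_{p^g}$-subspace $E$ of dimension $s/g$, so $\dim_{\mathbb F_p}E=s$. For $\alpha\in\mathbb F_{p^t}^*$ the set $\alpha E$ depends only on the class of $\alpha$ modulo $\mathbb F_{p^g}^*$. Let $\alpha$ run over representatives of $\mathbb F_{p^t}^*/\mathbb F_{p^g}^*$, and for each take an $\mathbb F_p$-isomorphism $\mathbb F_p^s\to\alpha E$. A nonzero $v$ lies in $\alpha E$ if and only if $v/\alpha\in E\setminus\{0\}$; this holds for exactly $p^s-1$ elements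 $\alpha\in\mathbb F_{p^t}^*$, hence for $\frac{p^s-1}{p^g-1}$ classes. $\square$

**Proof of Theorem 2, admissibility.** By Lemma 1 it suffices to show $d\in R_t$.

*Case $t\le s$.* From $p^s\mid dp^t$ we get $p^{s-t}\mid d$. By Lemma 2(ii) and closure under addition, $d\in R_t$.

*Case $s\mid t$.* Then $t\ge s$ and $g=s$, so Lemma 2(iii) gives $1\in R_t$, and again $d\in R_t$.

*Remaining case.* Now $t>s$, and Lemma 2(i),(iii) puts both generators $q/p$ and $\frac{q-1}{p^g-1}$ into $R_t$. So every positive $d$ that is a sum of copies of them is in $R_t$. The first generator is a power of $p$ and the second divides $q-1$, so they are coprime. By Sylvester's theorem, for coprime positive integers $u,v$ every integer $m\ge(u-1)(v-1)$ has the form $iu+jv$ with $i,j\ge0$. (Choose $0\le j\le u-1$ with $jv\equiv m\pmod u$. Then $m-jv\ge(u-1)(v-1)-(u-1)v=-(u-1)$, and $m-jv$ is a multiple of $u$, so it is $\ge0$.) This gives the stated bound on $d$. $\square$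

**Proof of Theorem 2, least $c$.** Let $\ell=p^r$, $0\le r\le s$.

*Lower bound.* By Theorem 1, if $(q\ell-c,c)$ is admissible then $c\ge\ell$ or $c\ge q/\ell$, so $c\ge\min(\ell,q/\ell)$.

*The value $c=\ell$ is attained.* The pair is $(\ell(q-1),\ell)$, with $d=\ell$, $c'=1$, $p^t=q$, so $t=s$. By Lemma 2(ii), $1\in R_s$; hence $\ell\in R_s$, and Lemma 1 applies.

*The value $c=q/\ell$ is attained.* This is needed only if $q/\ell<\ell$, so $r\ge1$. Here $b=q\ell-\frac q\ell=\frac q\ell(\ell^2-1)$, so $d=q/\ell=p^{s-r}$, $c'=1$, $p^t=\ell^2$, $t=2r$. Take a *spread*: a family of $r$-dimensional subspaces of $\mathbb F_p^{2r}$ such that each nonzero vector lies in exactly one of them. The one-dimensional $\mathbb F_{p^r}$-subspaces of $\mathbb F_{p^r}^2$ form one. (For $p^r=2$ this is the set of three lines through $0$ in $\mathbb F_2^2$.) For each spread element $U$ take a surjection $\mathbb F_p^s\to U$, which exists as $r\le s$. Each nonzero element of $\mathbb F_p^{2r}$ is taken exactly $p^{s-r}$ times. So $d\in R_{2r}$, and Lemma 1 applies. $\square$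

For instance, with $q=9$ and $\ell=3$ the least $c$ is $3$: the pair $(24,3)$ is realized by $x_1+x_2+x_3=0$ over $\mathbb F_9$ in $H(3,9)$, and $(25,2)$ is just below it. In general every $c$ with $2\le c<\min(\ell,q/\ell)$ gives a counterexample to the conjecture, since $b+c=q\ell$ is a power of $p$, and so is its divisor $\frac{b+c}{\gcd(b,c)}$; also $b=q\ell-c\ge c$ because $c<\ell$.

## 4. Prime alphabets, and why linear maps stop at $(5,3)$ for $q=4$

**Proof of Theorem 3 for prime $q$.** Take $p=q$, $s=1$. Condition (2) makes $\frac{b+c}{\gcd(b,c)}$ a power $q^t$, and (1) is $p^s\mid b+c$. Since $s=1$ divides $t$, Theorem 2 applies. $\square$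

Now let $q=4$, so $p=s=2$. Let $b\ge c\ge 2$ satisfy (1) and (2); then $b+c=d2^t$ with $d=\gcd(b,c)$ and $t\ge1$. Theorem 2 settles $t\le2$ and all even $t$. If $t\ge3$ is odd, then $g=1$ and the generators are $q/p=2$ and $\frac{4-1}{2-1}=3$, so every $d\ge2$ is settled too. What remains is
$$d=1,\qquad t=2k+1\ge3,\qquad b+c=2^t,\qquad b\ge c\ge3\ \text{ both odd}\tag{6}$$
(both are odd because they are coprime with even sum, and then $c\ge2$ means $c\ge3$).

Linear maps cannot do this: $1\notin R_t$ for odd $t$. A map $\mathbb F_2^2\to G$ of rank $1$ takes its nonzero value twice, which is already too often. So all nonzero maps in the system have rank $2$, each covers three nonzero elements, and $3$ would divide $2^t-1$. But $2^t-1\equiv1\pmod3$ for odd $t$.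

The failure is small. We shall see that two-dimensional subspaces can cover exactly once everything outside a three-dimensional subspace $W$. So let a block $x$ of coordinates carry a linear map $\Phi$ that moves $g=\Phi(x)$ exactly once to each element outside the coset $g+W$. The seven moves inside the coset are missing. A second block $y$ has to supply them by a nonlinear coloring with $b+c=8$. It must behave like a set that has $\sigma$ of the eight points of the coset: from outside it must see $\sigma$, from inside it must see $8-\sigma$ of the other color. And when $x$ moves while $y$ stays, the number of marked elements in any other coset must not depend on $y$. These requirements are the next definition.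

## 5. A $(5,3)$-coloring of $H(3,4)$ and its eight translates

**Definition.** Let $W=\mathbb F_2^3$ and $0\le\sigma\le8$. A *$\sigma$-family* on $H(n',4)$ is a collection $(C_w)_{w\in W}$ of eight vertex sets such that every vertex lies in exactly $\sigma$ of them, and:

- if $0<\sigma<8$, each $C_w$ is the first color class of a perfect $(8-\sigma,\sigma)$-coloring;
- if $\sigma=0$, all $C_w$ are empty; if $\sigma=8$, each $C_w$ is the whole vertex set.

Replacing each $C_w$ by its complement turns a $\sigma$-family into an $(8-\sigma)$-family, because complementing swaps the two colors. Adding ignored coordinates preserves $\sigma$-families. So families for finitely many $\sigma$ can all be put on one common $H(n',4)$.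

**Example: $\sigma=4$.** Let $C=\{(x_1,x_2):\pi(x_1)+\pi(x_2)=0\}$ in $H(2,4)$, with $\pi$ a 2-to-1 map to $\mathbb Z_2$. Every line has two points in each class, so each vertex has $2+2$ neighbors of the other color. Four copies of $C$ and four copies of its complement form a $4$-family.

For $\sigma=3$ we need a perfect $(5,3)$-coloring, the pair left open in Section 1. Suppose it lives in $H(3,4)$, where the degree is $9$. At a vertex of $\bar C$ the three line counts (numbers of $C$-points on the three lines through it) must add up to $3$. A vertex of $C$ has $4$ neighbors in $C$ and is itself counted three times, so there they must add up to $7$. Thus we want a function $s$ with values $3$ and $7$ that equals the sum of the line counts of the set $\{s=7\}$. As $3\equiv7\pmod4$, we try a sum of three residues modulo $4$ whose total is constant modulo $4$.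

**Lemma 3.** Let $\langle u\rangle\in\{0,1,2,3\}$ be the residue of $u\in\mathbb Z_4$, and on $\mathbb Z_4^3$ put
$$s(x,y,z)=\langle x+y\rangle+\langle z-x\rangle+\langle3-y-z\rangle.\tag{7}$$
Then $C=\{s=7\}$ is the first class of a perfect $(5,3)$-coloring of $H(3,4)$.

**Proof.** The three arguments add up to $3$, so $s\equiv3\pmod4$; with $0\le s\le9$ this gives $s\in\{3,7\}$.

Fix $x,y$ and let $J$ be the number of $C$-points on the corresponding $z$-line. As $z$ runs over $\mathbb Z_4$, the second and third terms of (7) each run over $0,1,2,3$, so $\sum_zs=4\langle x+y\rangle+6+6$. On the other hand, $\sum_zs=4\cdot3+4J$, since $s=3$ off $C$ and $s=7$ on $C$. Hence $J=\langle x+y\rangle$. In the same way, with $x,z$ fixed, the first and third terms of (7) run over all residues and the $y$-line has $\langle z-x\rangle$ points of $C$; with $y,z$ fixed, the first and second do, and the $x$-line has $\langle3-y-z\rangle$ points of $C$.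

So the three line counts at a vertex add up to the value of $s$ there. A vertex of $\bar C$ has $s=3$ and is not counted itself, so it has $3$ neighbors in $C$. A vertex of $C$ has $s=7$ and is counted three times, so it has $4$ neighbors in $C$ and $9-4=5$ in $\bar C$. $\square$

A check on the size: by (4), $|C|=\frac38\cdot64=24$. Directly: the pair $(x+y,z-x)$ takes each of its $16$ values four times and determines the third residue. The triples of residues with sum $7$ are the three orderings of $(3,3,1)$ and the three of $(3,2,2)$, which gives $6\cdot4=24$.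

**Lemma 4.** The eight translates $C+(0,u,v)$ with
$$(u,v)\in\{(0,0),(0,3),(1,0),(1,1),(2,1),(2,2),(3,2),(3,3)\}$$
form a $3$-family on $H(3,4)$.

**Proof.** Translations are automorphisms of $H(3,4)$, so each translate is the first class of a perfect $(5,3)$-coloring. It remains to see that each vertex lies in exactly three of them. Over the list, $u$ is $0,0,1,1,2,2,3,3$; $v$ is $0,3,0,1,1,2,2,3$; and $u+v$ is $0,3,1,2,3,0,1,2$ modulo $4$. So each of $u,v,u+v$ takes every value of $\mathbb Z_4$ exactly twice. Let $\xi=(x,y,z)$, $P=x+y$, $R=z-x$, so $y+z=P+R$. Then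
$$\sum_{\kappa=(0,u,v)}s(\xi-\kappa)=\sum_{(u,v)}\bigl(\langle P-u\rangle+\langle R-v\rangle+\langle3-P-R+u+v\rangle\bigr)=3\cdot2\cdot(0+1+2+3)=36.$$
The vertex $\xi$ lies in $C+\kappa$ exactly when $s(\xi-\kappa)=7$. If this holds for $N_\xi$ of the eight $\kappa$, the sum is $8\cdot3+4N_\xi$, so $N_\xi=(36-24)/4=3$. $\square$

With complements we now have $\sigma$-families for
$$\sigma\in\{0,3,4,5,8\}.\tag{8}$$

## 6. Gluing along cosets of a three-dimensional subspace: $S(4)$ holds

**Lemma 5.** If $G$ is an $\mathbb F_2$-space of dimension $2k+1$, $k\ge1$, there are a three-dimensional $W\le G$ and two-dimensional subspaces $V_1,\dots,V_N$ of $G$ such that the sets $V_i\setminus\{0\}$ partition $G\setminus W$.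

**Proof.** For $k=1$ take $W=G$, $N=0$. For the rest we enlarge the space by two dimensions at a time. Claim: if $G=U\oplus E$ with $\dim E=2$ and $\dim U=u\ge2$, then $G\setminus U$ is partitioned by the nonzero parts of two-dimensional subspaces. Identify $U$ with the field $\mathbb F_{2^u}$ and $E$ with a two-dimensional $\mathbb F_2$-subspace of $\mathbb F_{2^u}$. For $\alpha\in\mathbb F_{2^u}$ let $V_\alpha=\{(\alpha e,e):e\in E\}$. Its nonzero vectors have $e\ne0$, so they lie outside $U$. A vector $(w,e)$ with $e\ne0$ lies in $V_\alpha$ if and only if $\alpha=w/e$. This proves the claim. Now take a chain $W=G_1\subset G_2\subset\dots\subset G_k=G$ with $\dim G_j=2j+1$, and apply the claim to each pair $G_{j-1}\subset G_j$. $\square$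

For $k=2$ the construction gives $N=8$ subspaces with $8\cdot3=24=32-8$ nonzero vectors, as it should.

**Proof of Theorem 3 for $q=4$.** We are in case (6). Let $G=\mathbb F_2^t$, take $W$ and $V_1,\dots,V_N$ from Lemma 5, and write $G=W\oplus W'$. Each $g\in G$ is uniquely $g=w(g)+\gamma(g)$ with $w(g)\in W$, $\gamma(g)\in W'$. Let $M=|W'|=2^{t-3}=4^{k-1}$, so $2^t=8M$.

**Step 1: the coloring.** This step glues families together. Suppose
$$c=\sum_{\gamma\in W'}\sigma_\gamma,\tag{9}$$
where for each $\gamma\in W'$ there is a $\sigma_\gamma$-family $(C^\gamma_w)_{w\in W}$, all on a common $H(n',4)$. Take the alphabet $\mathbb F_2^2$ for the first block, let $\iota_i:\mathbb F_2^2\to V_i$ be isomorphisms, and put $\Phi(x)=\sum_{i=1}^N\iota_i(x_i)$ for $x\in H(N,4)$. (If $k=1$, the first block is empty and $\Phi=0$.) Color the vertices $(x,y)$ of $H(N+n',4)$ by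
$$(x,y)\in C\iff y\in C^{\gamma(\Phi(x))}_{w(\Phi(x))}.\tag{10}$$

**Step 2: the count.** We verify that (10) is a perfect $(b,c)$-coloring. Fix $(x,y)$, and let $g=\Phi(x)$, $\gamma=\gamma(g)$, $w=w(g)$. Changing one coordinate $x_i$ by $a\neq0$ adds $\iota_i(a)$ to $g$. Over all $i$ and $a$, these increments run over $G\setminus W$ exactly once. So $g$ moves to each $g'$ with $\gamma(g')\ne\gamma$ exactly once, $2^t-8$ moves in total. For a fixed $\gamma'\neq\gamma$, the element $w(g')$ runs over all of $W$, and $y$ lies in exactly $\sigma_{\gamma'}$ of the sets $C^{\gamma'}_{w'}$, whatever $y$ is. Hence exactly $\sum_{\gamma'\ne\gamma}\sigma_{\gamma'}=c-\sigma_\gamma$ of these neighbors are in $C$.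

Now change one coordinate of $y$; here $\gamma,w$ stay fixed and only membership in $C^\gamma_w$ matters.

If $(x,y)\notin C$, then $y\notin C^\gamma_w$, so $\sigma_\gamma\ne8$. The vertex $y$ has $\sigma_\gamma$ neighbors in $C^\gamma_w$: by the definition of a family if $0<\sigma_\gamma<8$, and because $C^\gamma_w=\emptyset$ if $\sigma_\gamma=0$. The total number of neighbors in $C$ is $(c-\sigma_\gamma)+\sigma_\gamma=c$.

If $(x,y)\in C$, then $\sigma_\gamma\ne0$, and $y$ has $8-\sigma_\gamma$ neighbors outside $C^\gamma_w$ (for $\sigma_\gamma=8$ there are none). The total number of neighbors in $\bar C$ is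
$$(2^t-8)-(c-\sigma_\gamma)+(8-\sigma_\gamma)=2^t-c=b.$$

**Step 3: writing $c$ as a sum of $M$ terms from (8).** This provides (9). If $k=1$, then $M=1$, $b+c=8$ and $b\ge c\ge3$ odd forces $c=3$, which is in (8). Let $k\ge2$, so $M\ge4$. From $b\ge c$, $b+c=8M$ and $c$ odd we get $c<4M$. Write $c=8a+\rho$ with $\rho\in\{1,3,5,7\}$. Then $8a<4M$, and as $M$ is even, $a\le M/2-1$. Use

- $\rho=3$: $a$ eights and one $3$;
- $\rho=5$: $a$ eights and one $5$;
- $\rho=7$: $a$ eights, one $3$ and one $4$;
- $\rho=1$: here $a\ge1$ since $c\ge3$; use $a-1$ eights, one $4$ and one $5$.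

At most $a+2\le M/2+1\le M$ terms are used; fill up with zeros to get $M$ terms. $\square$

## 7. The alphabet of size six: partners, strength and the Petersen graph

For $q=6$ the pair $(22,2)$ satisfies the conditions: $6\mid24$, and $24/\gcd(22,2)=12$ divides $36$. The line count (5) reads $4m\le22\le5m$, which allows $m=5$. So Theorem 1 says nothing, and the density $\mu=\frac1{12}$ only asks that $12\mid6^n$. But the line count leaves so little freedom ($m=5$ exactly) that each vertex of $C$ has a rigid local shape. We compare the shapes at neighboring vertices of $C$; they turn out to be linked by the Petersen graph, and this forces $10\mid|C|$.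

**Proof of Theorem 4.** Suppose $C$ is the first class of a perfect $(22,2)$-coloring of $H(n,6)$. For a vertex $v$ let $t_i(v)$ be the number of $C$-points on the line in direction $i$ through $v$, including $v$ itself if $v\in C$.

**Step 1: the local shape of a vertex of $C$.** If $v\notin C$, then
$$\sum_it_i(v)=2.\tag{11}$$
Let $x\in C$. If the line in direction $i$ is not full, it has a point $v\notin C$, and (11) gives $t_i(x)=t_i(v)\le2$. So $t_i(x)\in\{1,2,6\}$. Counting neighbors in $\bar C$, $\sum_i(6-t_i(x))=22$, that is, $5\alpha+4\beta=22$, where $\alpha,\beta$ are the numbers of directions with $t_i=1$ and $t_i=2$. Trying $\alpha=0,1,2,3,4$ leaves $4\beta=22,17,12,7,2$, so $\alpha=2$, $\beta=3$. Let $D_1(x),D_2(x),F(x)$ be the sets of directions with $t_i(x)=1,2,6$; their sizes are $2$, $3$, $n-5$ (so $n\ge5$). Put $M(x)=D_1(x)\cup D_2(x)$, a set of five directions. For $i\in D_2(x)$ the *partner* of $x$ in direction $i$ is the other $C$-point on that line. Then $i\in D_2$ of the partner as well, and $x$ is the partner of its partner.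

**Step 2: shapes are constant along full lines.** Let $k\in F(x)$, and let $x_0,\dots,x_5$ be the points of the $k$-line through $x$, all in $C$. Let $i\ne k$. In the $(i,k)$-plane through $x$ write points as $(a,e)$, where $a$ is the $i$-coordinate and $e$ the $k$-coordinate, with symbols named so that $x_e=(0,e)$. Let $r_e$ be the number of $C$-points in row $e$ (the $i$-line through $x_e$) and $m_a$ the number in column $a$ (a $k$-line). Then $r_e=t_i(x_e)\in\{1,2,6\}$, and by (11)
$$(a,e)\notin C\implies r_e+m_a\le2.\tag{12}$$

*Claim.* The sequence $(r_e)$ is, up to order, one of the following: (1) all $1$; (2) one $2$ and five $1$'s; (3) all $2$; (4) one $6$ and five $1$'s; (5) all $6$. In pattern (3) the second $C$-points of the rows form one full column.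

Let $h$ be the number of full rows. Suppose $h\ge1$. If all rows are full we have (5). Otherwise take any row $e$ that is not full and a point $(a,e)\notin C$. Each full row meets column $a$ in a $C$-point, so $m_a\ge h\ge1$; also $r_e\ge1$. By (12), $r_e=1$ and $h=1$. So we have (4).

Now suppose $h=0$, so all $r_e\in\{1,2\}$. If all are $1$ we have (1). Otherwise some row $e_0$ has exactly two $C$-points, $(0,e_0)$ and $(a,e_0)$ with $a\ne0$. For $a'\ne0,a$ the point $(a',e_0)$ is not in $C$, and (12) gives $m_{a'}=0$. So all $C$-points of the plane lie in columns $0$ and $a$. If some $(a,e)\notin C$, then $m_a\le2-r_e\le1$, so row $e_0$ is the only row with two points, and we have (2). Otherwise column $a$ is full, every row has two points, and the second ones form column $a$: this is (3). The claim is proved.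

Let $\nu_1,\dots,\nu_5$ be the numbers of directions $i\ne k$ with patterns (1) to (5). Count the pairs $(e,i)$ with $i\in D_1(x_e)$. Each of the six vertices $x_e$ has two such directions, and $k$ is never one of them, so there are $12$ pairs. By patterns,
$$12=6\nu_1+5\nu_2+5\nu_4.$$
So $12-6\nu_1\in\{12,6,0\}$ is divisible by $5$, which forces $\nu_1=2$ and $\nu_2=\nu_4=0$. In the remaining patterns (1), (3), (5) all $r_e$ are equal. Hence $D_1,D_2,F$ are the same for all $x_e$. Moreover, if $i\in D_2(x)$ and $y$ is the partner of $x$ in direction $i$, then direction $i$ has pattern (3), so the $k$-line through $y$ is full, that is, $k\in F(y)$, and the partner of $x_e$ in direction $i$ is $y$ with its $k$-coordinate replaced by that of $x_e$.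

**Step 3: from one full line to all of them.** Let $U(x)$ be the set of vertices that agree with $x$ outside the coordinates in $F(x)$; it has $6^{n-5}$ elements. Any $z\in U(x)$ is reached from $x$ by a chain $x=z^0,z^1,\dots,z^m=z$ in which $z^{j}$ arises from $z^{j-1}$ by changing one coordinate $k_j\in F(x)$. By induction on $j$, $z^{j-1}\in C$ has the same $D_1,D_2,F$ as $x$; so $k_j\in F(z^{j-1})$, and Step 2 gives $z^j\in C$ with the same $D_1,D_2,F$. Therefore
$$U(x)\subset C,\quad\text{and } D_1,D_2,F \text{ are constant on } U(x).\tag{13}$$

Let $y$ be the partner of $x$ in direction $i\in D_2(x)$. By Step 2, every $k\in F(x)$ is in $F(y)$, so $F(x)\subseteq F(y)$; both have $n-5$ elements. So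
$$F(y)=F(x),\qquad M(y)=M(x).\tag{14}$$
For $z\in U(x)$ let $y(z)$ be the partner of $z$ in direction $i$, which exists by (13). Following the same chain, Step 2 applied to $z^{j-1}$ and $k_j$ shows that $y(z^j)$ is $y(z^{j-1})$ with its $k_j$-coordinate replaced by that of $z^j$. So $y(z)$ agrees with $z$ on the coordinates in $F(x)$ and with $y$ elsewhere. Since $F(y)=F(x)$, we get $y(z)\in U(y)$, where shapes are again constant by (13).

**Step 4: every subcube with three fixed coordinates has the average number of $C$-points.** This is the spectral input. With $q=6$, $b=22$, $c=2$, (4) says $\mu=\frac1{12}$, so $|C|=6^n/12$, and $h_0=1_C-\frac1{12}$ satisfies $\mathcal Ah_0=(5n-24)h_0$. Let $I$ be a set of $n-3$ coordinates and $h=\prod_{i\in I}P_i\,h_0$. The value $h(v)$ is the average of $h_0$ over the subcube through $v$ with free coordinates $I$. As $\mathcal A$ commutes with the $P_i$ by (3), $\mathcal Ah=(5n-24)h$. For $i\in I$ we have $P_ih=h$, so $\sum_{i\in I}(6P_i-1)h=5(n-3)h$. Subtracting,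
$$\sum_{i\notin I}(6P_i-1)h=(5n-24-5n+15)h=-9h.$$
The operator on the left is a sum of three commuting self-adjoint operators with eigenvalues $5$ and $-1$, so all its eigenvalues are $\ge-3$. Hence $h=0$. So every subcube with $n-3$ free and $3$ fixed coordinates contains exactly
$$\frac{6^{n-3}}{12}=3\cdot6^{n-5}\tag{15}$$
points of $C$.

**Step 5: the shape of a partner.** We show: if $x\in C$, $k\in D_2(x)$, and $y$ is the partner of $x$ in direction $k$, then
$$D_2(y)=\{k\}\cup D_1(x),\qquad D_1(y)=M(x)\setminus(D_1(x)\cup\{k\}).\tag{16}$$

Let $i\in M(x)\setminus\{k\}$. Consider the subcube through $x$ with free coordinates $F(x)\cup\{k,i\}$, which are $n-3$ coordinates. It is the disjoint union of the $6^{n-5}$ many $(k,i)$-planes $\Pi_z$ through the vertices $z\in U(x)$. In $\Pi_z$ the $k$-line through $z$ contains exactly two $C$-points, $z$ and $y(z)$, because $k\in D_2(z)$. Each of the other four points $v$ of this line is outside $C$ and has $t_k(v)=2$, so by (11) $t_i(v)=0$: the $i$-line through $v$ contains no $C$-point. So all $C$-points of $\Pi_z$ lie on the $i$-lines through $z$ and $y(z)$, and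
$$|C\cap\Pi_z|=t_i(z)+t_i(y(z))=t_i(x)+t_i(y).$$
The last equality holds because shapes are constant on $U(x)$ and on $U(y)$, by Step 3. Summing over the $6^{n-5}$ planes and comparing with (15), $t_i(x)+t_i(y)=3$. As $i\notin F(x)=F(y)$, both terms are in $\{1,2\}$, so exactly one of them is $2$. Thus, for $i\in M(x)\setminus\{k\}$, we have $i\in D_2(y)$ if and only if $i\in D_1(x)$. Together with $k\in D_2(y)$ and $M(y)=M(x)$, this is (16).

**Step 6: ten divides $|C|$.** For a $5$-set $M$ of coordinates and a $2$-set $P\subset M$ let $N(M,P)$ be the number of $x\in C$ with $M(x)=M$ and $D_1(x)=P$. Let $P,P'\subset M$ be disjoint $2$-sets and $\{k\}=M\setminus(P\cup P')$. If $x$ has data $(M,P)$, then $k\in D_2(x)=M\setminus P$, so the partner $y$ of $x$ in direction $k$ exists. By (14) and (16), $y$ has $M(y)=M$ and $D_1(y)=M\setminus(P\cup\{k\})=P'$. By symmetry, the partner in direction $k$ of a vertex with data $(M,P')$ has data $(M,P)$. Taking the partner twice returns the vertex, so this is a bijection, and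
$$N(M,P)=N(M,P')\quad\text{whenever } P\cap P'=\emptyset.$$
The graph on the ten $2$-subsets of $M$ in which disjoint sets are adjacent (the Petersen graph) is connected: two distinct $2$-sets are either disjoint or of the form $\{a,b\},\{a,a'\}$, and then both are disjoint from the set of the two remaining elements of $M$. So $N(M,P)$ is the same number for all ten $P\subset M$. Each $x\in C$ has exactly one pair $(M(x),D_1(x))$; summing over $M$ gives $10\mid|C|$.

But $|C|=6^n/12=2^{n-2}3^{n-1}$ is not divisible by $5$. This contradiction shows that $(22,2)$ is not admissible for $q=6$. $\square$
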